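# Values Agreed on by All Total Extensions, and Fixed Points of Jump Operators on the SubTuring Degrees

## 1. The agreement map $M$

Throughout, a function is a partial function $f\colon\subseteq\omega\to\omega$, identified with its graph, so $f\subseteq g$ means that $g$ extends $f$. Write $\mathrm{Ext}(f)$ for the set of total $g\supseteq f$. This set is never empty: fill the gaps of $f$ with zeros. For total $g$ let $g'$ be the Turing jump: $g'(e)=1$ if $\Phi_e[g](e)$ halts, and $g'(e)=0$ otherwise. We write $\Phi_e[g](n)=k$ for "halts with output $k$".

Here is the object on which everything turns. Given a partial $f$, define a partial function $M(f)$ by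
$$M(f)(e)=k\iff \Phi_e[g'](e)=k\ \text{ for all } g\in\mathrm{Ext}(f),\tag{1}$$
with $M(f)(e)$ undefined if there is no such $k$. Since $\mathrm{Ext}(f)\neq\emptyset$, there is at most one such $k$. So $M(f)$ records those outputs on which the jumps of all total extensions of $f$ agree.

If $f_1\subseteq f_2$, then $f_2$ has fewer total extensions, so agreement is easier, and $M(f_1)\subseteq M(f_2)$. We shall see that iterating such a map transfinitely, starting from the nowhere defined function, reaches an $f$ with $f=M(f)$. For such an $f$, whatever the jumps of all total extensions of $f$ agree on, $f$ already says itself.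

What is this for? Consider an operator $J$ on partial functions that behaves like a jump: it lies above the identity, it respects reducibility, and on total functions it is the Turing jump up to equivalence, all with uniform indices. We ask whether such a $J$ can be strict, that is, whether $J(f)$ can lie strictly above $f$ for every partial $f$. If $f\subseteq g$ with $g$ total, then $J(f)\le J(g)\le g'$, and by uniformity one index does this for all $g$. So each value of $J(f)$ is a value on which all the $g'$ agree, and $J(f)\le M(f)$. At a fixed point of $M$ this gives $J(f)\le f$, so $J$ is not strict. Moreover $f$ was built without looking at $J$. We now make all of this precise and then push it further.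

## 2. Computing from a partial oracle

An index $e$ determines a partial computable $\Phi_e$. On input $n$ with oracle $g$, the computation $\Phi_e[g](n)$ runs as follows. At stage $k$, having received answers $a_0,\dots,a_{k-1}$, compute $\Phi_e(n,a_0,\dots,a_{k-1})=\langle i_k,q_k\rangle$. If $i_k=1$, halt with output $q_k$. If $i_k=0$, query $g$ at $q_k$: if $q_k\in\mathrm{dom}(g)$, receive $a_k=g(q_k)$ and continue; if $q_k\notin\mathrm{dom}(g)$, wait forever, so the computation diverges. Queries come one after another. One query outside the domain ruins the computation, and it cannot be avoided by running something else in parallel.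

**Definition 1.** We write $f\le g$ via $e$ (subTuring reducibility $\leq_{\rm subT}$) if $f\subseteq\Phi_e[g]$, that is, for every $n\in\mathrm{dom}(f)$ the computation $\Phi_e[g](n)$ halts with output $f(n)$. Write $f\le g$ if this holds via some $e$. Write $f\equiv g$ (that is, $f\equiv_{\rm subT}g$) if $f\le g$ and $g\le f$, and $f<g$ if $f\le g$ but $g\not\le f$. The subTuring degrees are the classes of $\equiv$.

Outside $\mathrm{dom}(f)$ nothing is required of $\Phi_e[g]$. For total $f$ and $g$ this is Turing reducibility. Write $z$ for the constant zero function and $\emptyset$ for the nowhere defined function.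

**Example 1.** We have $f\le\emptyset$ exactly when $f$ has a partial computable extension: a halting computation with oracle $\emptyset$ makes no queries, so $\Phi_e[\emptyset]$ is partial computable, and every partial computable function arises this way. In particular $z\equiv\emptyset$.

**Example 2.** Let $\theta(n)$ be the number of steps after which $\Phi_n[z](n)$ halts, undefined if it does not halt. Then $\theta$ is partial computable, so $\theta\equiv\emptyset$. Yet every total $g\supseteq\theta$ computes $z'$ by one fixed procedure: $z'(n)=1$ if and only if $\Phi_n[z](n)$ halts within $g(n)$ steps. So passing from a partial function to a total extension can raise the degree considerably.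

For partial $a,b$ let $(a\oplus b)(2n)=a(n)$ and $(a\oplus b)(2n+1)=b(n)$, each side being defined when the other is. Clearly $a\le a\oplus b$ and $b\le a\oplus b$ via fixed indices.

**Fact 1.** If $f\subseteq g$, then $\Phi_e[f]\subseteq\Phi_e[g]$. (A halting computation with oracle $f$ receives the same answers from $g$.)

**Fact 2.** There is a computable $\mathrm{comp}$ such that $f\le h$ via $c$ and $h\le g$ via $d$ imply $f\le g$ via $\mathrm{comp}(c,d)$. Indeed, let $\mathrm{comp}(c,d)$ be the program that simulates $\Phi_c$ and answers a query $q$ by running $\Phi_d[g](q)$. Then $\Phi_{\mathrm{comp}(c,d)}[g]=\Phi_c[\Phi_d[g]]\supseteq\Phi_c[h]\supseteq f$ by Fact 1.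

**Fact 3.** There is an index $i$ with $\Phi_i[g]=g$ for all $g$. (Query the input and output the answer.) So $f\subseteq g$ implies $f\le g$ via $i$.

**Fact 4.** There is a computable $(b,n)\mapsto r_b(n)$ with $\Phi_{r_b(n)}[X](x)=\Phi_b[X](n)$ for all $X$ and $x$. (The s-m-n theorem: hard-wire $n$ and ignore the input.)

Fact 4 explains why (1) evaluates index $e$ only at input $e$: the value of $\Phi_b[X](n)$ appears on this diagonal at position $r_b(n)$.

**Fact 5.** (a) There is an index $j$ with $\Phi_j[g']=g$ for all total $g$. (b) There is a computable $a\mapsto a^+$ such that, for total $g,h$, if $g\le h$ via $a$, then $g'\le h'$ via $a^+$.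

For (a), let $e(n,m)$ be the program that on any input queries $n$, halts if the answer is $m$, and otherwise loops without further queries. Then $g'(e(n,m))=1$ if and only if $g(n)=m$. So $j$ looks for the first $m$ with $g'(e(n,m))=1$. For (b), choose a computable $v$ with $\Phi_{v(a,x)}[h](y)=\Phi_x[\Phi_a[h]](x)$ for all $y$. As $g$ is total, $g=\Phi_a[h]$, so $g'(x)=h'(v(a,x))$. Let $a^+$ be the program "on $x$, query $v(a,x)$ and output the answer".

## 3. Uniform jump operators and the strictness question

**Definition 2.** An operator $J$ on partial functions is called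

- uniformly inflationary if there is a single index $e$ such that $f\le J(f)$ via $e$ for all $f$;
- uniformly monotone if there is a computable function $d\mapsto d^*$ such that whenever $f\le g$ via $d$, then $J(f)\le J(g)$ via $d^*$;
- uniformly conservative if there are single indices witnessing $J(f)\equiv f'$ for every total $f$;
- strict if $f<J(f)$ for every $f$.

We call the class of operators with the first three properties simply "the class".

**Example 3.** The identity operator has the first two properties but is not uniformly conservative, since $f'\not\le f$ for total $f$.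

**Example 4.** The relative halting problem is defined by $K(f)(e)=1$ if $\Phi_e[f](e)$ halts; $K(f)(e)=0$ if $\Phi_e[f](e)$ diverges without ever querying outside $\mathrm{dom}(f)$; and $K(f)(e)$ is undefined otherwise. It is in the class:

- Inflationary: let $n\in\mathrm{dom}(f)$ and take the programs $e(n,m)$ from Fact 5. Their only query is $n$, so $K(f)(e(n,m))$ is defined for all $m$, and it is $1$ exactly when $f(n)=m$. So $f\le K(f)$ via $j$.
- Monotone: let $f\le g$ via $d$, and let $\tilde e$, computable from $d$ and $e$, satisfy $\Phi_{\tilde e}[X](x)=\Phi_e[\Phi_d[X]](e)$ for all $X$ and $x$ by direct simulation. If $\Phi_e[f](e)$ halts, so does $\Phi_{\tilde e}[g](\tilde e)$. If $\Phi_e[f](e)$ diverges without querying outside $\mathrm{dom}(f)$, then in the simulation each query is answered correctly by a halting run of $\Phi_d[g]$, so $\Phi_{\tilde e}[g](\tilde e)$ diverges without querying outside $\mathrm{dom}(g)$. In both cases $K(g)(\tilde e)=K(f)(e)$.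
- Conservative: for total $f$ we have $K(f)=f'$.

The question, taken from Takayuki Kihara and Keng Meng Ng, "The subTuring degrees", arXiv:2411.06043 (2024), is this: does there exist a uniformly inflationary, uniformly monotone, uniformly conservative, strict operator on the subTuring degrees? Two background facts come with it. First, every $J$ in the class satisfies $f<J(f)$ for every partial $f$ extendable to a total hyperarithmetical function. Second, $K$ is not strict: there is a partial $f$ with $K(f)\equiv f$.

The answer is no, and one $f$ with $J(f)\equiv f$ serves all $J$ in the class simultaneously (Corollary 1 below).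

Let us see by hand where a fixed degree could possibly lie. If $f$ is total, then $J(f)\equiv f'>f$. If $f$ has a partial computable extension, then $f\equiv z$ by Example 1, so $J(f)\equiv J(z)\equiv z'>f$. More generally, suppose $J(f)\le f$ and let $z^{(n)}$ be the $n$-th jump of $z$. Then $z^{(n)}\le f$ for all $n$: this is clear for $n=0$, and if $z^{(n)}\le f$, then $z^{(n+1)}\equiv J(z^{(n)})\le J(f)\le f$. So every total $g\supseteq f$ satisfies $z^{(n)}\le f\le g$ for all $n$. Such a $g$ computes every arithmetical function, so it is not arithmetical itself, since otherwise $g'$ would be arithmetical and $g'\le g$. Fixed points are therefore far from everything simple, and the way to reach them is a transfinite iteration.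

## 4. Transfinite iteration of $\subseteq$-monotone maps

**Lemma 1.** Let $M$ be a map on partial functions with $f\subseteq g\Rightarrow M(f)\subseteq M(g)$. Then $M$ has a $\subseteq$-least fixed point.

*Proof.* Put $f_0=\emptyset$, $f_{\alpha+1}=M(f_\alpha)$, and $f_\lambda=\bigcup_{\alpha<\lambda}f_\alpha$ for limit $\lambda$. We show by induction that the sequence is $\subseteq$-increasing up to $\alpha$ and that $f_\alpha\subseteq M(f_\alpha)$. For $\alpha=0$ this is clear. At a successor, $f_\alpha\subseteq M(f_\alpha)=f_{\alpha+1}$ by hypothesis, and applying $M$ gives $f_{\alpha+1}=M(f_\alpha)\subseteq M(f_{\alpha+1})$. At a limit $\lambda$, $f_\lambda$ is the union of a chain of partial functions, hence a partial function, and for $\beta<\lambda$ we have $f_\beta\subseteq f_{\beta+1}=M(f_\beta)\subseteq M(f_\lambda)$, so $f_\lambda\subseteq M(f_\lambda)$.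

If $f_{\alpha+1}\ne f_\alpha$ for all $\alpha<\omega_1$, then choosing a pair in $f_{\alpha+1}\setminus f_\alpha$ for each $\alpha$ would inject $\omega_1$ into the countable set $\omega\times\omega$. So $f_{\alpha+1}=f_\alpha$ for some $\alpha$, and $f_\alpha$ is a fixed point. If $M(h)=h$, then $f_\alpha\subseteq h$ for all $\alpha$ by induction: $f_{\alpha+1}=M(f_\alpha)\subseteq M(h)=h$, and the other cases are trivial. ∎

This settles $K$ at once. If $f\subseteq g$, then $K(f)\subseteq K(g)$, since a computation that never queries outside $\mathrm{dom}(f)$ runs identically with oracle $g$. By Lemma 1 there is $f$ with $K(f)=f$.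

The first thing to try for a general $J$ is to iterate $J$ itself. This stops at the first step of the induction. The definition gives $J(f)\le J(g)$ when $f\subseteq g$, not $J(f)\subseteq J(g)$, and the inclusion can fail. Let $J(\emptyset)=K(\emptyset)\oplus K(\emptyset)$ and $J(f)=K(f)\oplus\emptyset$ for $f\ne\emptyset$. From $J(f)$ one reads off $K(f)$ at the even numbers. From $K(f)$ one computes $J(f)$ by answering at both $2n$ and $2n+1$ with $K(f)(n)$. So $J(f)\equiv K(f)$ via fixed indices, and $J$ is in the class because $K$ is. But $f_1=J(\emptyset)$ is defined at some odd number (some program halts without queries), while $f_2=J(f_1)$ is not, so $f_1\not\subseteq f_2$.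

For one operator at a time the iteration can be repaired. Let $J$ be uniformly monotone and put $\bar J(f)=\bigcup_{h\subseteq f}J(h)$. For $h\subseteq f$ we have $h\le f$ via $i$, hence $J(h)\subseteq\Phi_{i^*}[J(f)]$. So all these $J(h)$ are parts of one function, and $J(f)\subseteq\bar J(f)\subseteq\Phi_{i^*}[J(f)]$. Now $\bar J$ is $\subseteq$-monotone, and a fixed point $f=\bar J(f)$ satisfies $J(f)\le f$. This already shows that no single $J$ in the class is strict. But the $f$ depends on $J$: it says nothing about a second operator, and the members of the class are not given to us in a list that we could join together. To get one $f$ for all $J$, notice how little of $J$ is needed for an upper bound on $J(f)$: a single number, namely an index that reduces $J(f)$ to $g'$ for all $g\in\mathrm{Ext}(f)$. Numbers can be listed, and $M(f)$ contains the information for all of them at once.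

## 5. One fixed point for all uniformly bounded operators

First, two values of $M$ by hand. If $f$ is total, then $\mathrm{Ext}(f)=\{f\}$ and $M(f)(e)=\Phi_e[f'](e)$. So $M(f)\le f'$, and $f'(n)=\Phi_i[f'](n)=M(f)(r_i(n))$ by Fact 4. Hence $M(f)\equiv f'$. Next, $M(\emptyset)\equiv z'$. On the one hand, $M(\emptyset)(e)=k$ implies $\Phi_e[z'](e)=k$, so $M(\emptyset)\le z'$. On the other hand, $z\le g$ via one fixed index for all total $g$, so by Fact 5(b) there is one $b$ with $z'\le g'$ via $b$ for all total $g$, whence $M(\emptyset)(r_b(n))=z'(n)$.

We now replace $g'$ by an arbitrary bound. Let $H$ be an arbitrary map from total functions to partial functions.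

**Definition 3.** $J$ is uniformly $H$-bounded if there is one index $b$ such that $J(f)\le H(g)$ via $b$ whenever $g$ is total and $f\subseteq g$.

For instance, $K$ is uniformly $H$-bounded for $H(g)=g'$, with $b=i$: if $f\subseteq g$ and $g$ is total, then $K(f)\subseteq K(g)=g'$.

**Theorem 1.** For every such $H$ and every partial $h$ there is a partial $f$ with $h\le f$ such that $J(f)\le f$ for all uniformly $H$-bounded operators $J$.

*Proof.*

**Step 1: build $f$.** We want $f$ to contain its own agreed values and also $h$. Define $M_H(f)$ by
$$M_H(f)(e)=k\iff \Phi_e[H(g)](e)=k\ \text{ for all } g\in\mathrm{Ext}(f),\tag{2}$$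
undefined if there is no such $k$. As $\mathrm{Ext}(f)\neq\emptyset$, the value is unique, so $M_H(f)$ is a partial function. If $f_1\subseteq f_2$, then $\mathrm{Ext}(f_2)\subseteq\mathrm{Ext}(f_1)$, so $M_H(f_1)\subseteq M_H(f_2)$. Hence $f\mapsto M_H(f)\oplus h$ is $\subseteq$-monotone, and Lemma 1 gives $f$ with $f=M_H(f)\oplus h$. Thus $h\le f$ and $M_H(f)\le f$. (We put $h$ inside the iteration because joining it to a fixed point afterwards would change the set of extensions.)

**Step 2: bound $J(f)$ by $M_H(f)$.** This step turns uniformity into agreement, and it works for every partial $f$. Let $J$ be uniformly $H$-bounded via $b$ and let $n\in\mathrm{dom}(J(f))$. For every $g\in\mathrm{Ext}(f)$, the choice of $b$ and Fact 4 give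
$$\Phi_{r_b(n)}[H(g)](r_b(n))=\Phi_b[H(g)](n)=J(f)(n).$$
The right side does not depend on $g$, so $M_H(f)(r_b(n))=J(f)(n)$. The program "on $n$, query $r_b(n)$ and output the answer" therefore witnesses
$$J(f)\le M_H(f).\tag{3}$$

**Step 3: combine.** For the $f$ of Step 1, $J(f)\le M_H(f)\le f$. ∎

**Corollary 1.** No uniformly inflationary, uniformly monotone, uniformly conservative operator is strict. Moreover, for every $h$ there is $f$ with $h\le f$ such that $J(f)\equiv f$ for all such $J$ at once.

*Proof.* Take $H(g)=g'$, so that $M_H=M$. Let $J$ be in the class. If $f\subseteq g$ with $g$ total, then $f\le g$ via $i$, so $J(f)\le J(g)$ via $i^*$, and $J(g)\le g'$ via a fixed $c$ by uniform conservativity. So $J$ is uniformly $H$-bounded via $\mathrm{comp}(i^*,c)$. Theorem 1 gives $J(f)\le f$ for its $f$, which does not depend on $J$. By inflation $f\le J(f)$. ∎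

The computable function $d\mapsto d^*$ was used at the single index $i$ only.

**Corollary 2.** If $J$ is uniformly monotone, then for every $h$ there is $f$ with $h\le f$ and $J(f)\le f$. So no uniformly monotone operator satisfies $f<J(f)$ for all $f$.

*Proof.* Conservativity served only to name a bound. Take $H(g)=J(g)$ for total $g$ as the bound instead: $f\subseteq g$ gives $J(f)\le J(g)=H(g)$ via $b=i^*$. Apply Theorem 1. ∎

**Remark 1.** Monotonicity cannot be dropped in Corollary 1. Let $\hat f$ be the extension of $f$ by $0$, and let $J(f)=f\oplus(\hat f)'$. This is uniformly inflationary. For total $f$ we have $\hat f=f$ and $J(f)=f\oplus f'\equiv f'$ via fixed indices (Fact 5(a)), so $J$ is uniformly conservative. And $J$ is strict: if $J(f)\le f$, then $(\hat f)'\le f\le\hat f$, which is impossible for the total function $\hat f$. One can see directly that monotonicity fails. For the $\theta$ of Example 2 we have $\theta\le\emptyset$. But $\hat\theta$ computes $z'$, so $J(\theta)\ge(\hat\theta)'\ge z''$, while $J(\emptyset)=\emptyset\oplus z'\equiv z'$.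

## 6. Indices that vary with the extension: $\Sigma^1_1$ families

Suppose now that $J$ is only order-preserving and that $J(g)\le g'$ for all total $g$, with no uniformity. For $g\in\mathrm{Ext}(f)$ we still have $J(f)\le g'$, but via an index that depends on $g$. Step 2 of the previous proof then stops: there is no single position $r_b(n)$ at which all the $g'$ agree.

We therefore record agreement over subfamilies of $\mathrm{Ext}(f)$. We fix a countable list of families $P_p$, and if on $P_p\cap\mathrm{Ext}(f)$ all the oracles agree, we store the value in $f$ at a place coded by $p$. If $q\not\le f$, then no index can compute $q$ throughout one of these families, and we hope to construct one $g\in\mathrm{Ext}(f)$ that defeats every index. The construction proceeds by finite approximation to $g$. But the requirement "$\Phi_e[H(g)]$ makes a mistake about $q$" is not decided by a finite part of $g$, because $H(g)$ does not depend continuously on $g$. The families must be rich enough to express such requirements. The $\Sigma^1_1$ sets are: a requirement is witnessed by a path through a tree, and the witness can be approximated along with $g$.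

We use these textbook facts. A tree of pairs is a set $T$ of pairs of strings of equal length, closed under taking initial segments of equal length of both coordinates, and $[T]$ is the set of $(g,y)$ all of whose initial segments $(g{\restriction}m,y{\restriction}m)$ lie in $T$. A set $P\subseteq\omega^\omega$ is $\Sigma^1_1(c)$ if and only if $P=\{g:\exists y\,(g,y)\in[T]\}$ for some $c$-computable tree $T$. There are countably many such sets for given $c$. The $\Sigma^1_1(c)$ relations are closed under finite intersection and under $\exists y\in\omega^\omega$, and they include the $\Pi^0_1(c)$ ones. The graph of a Borel map $\omega^\omega\to\omega^\omega$ is Borel, hence $\Sigma^1_1(c)$ for some $c\in\omega^\omega$. As a small example, $\{g: g \text{ is not injective}\}$ is the projection of $[T]$ if $(\sigma,\tau)\in T$ means: if $\tau$ has length at least $1$ and $\tau(0)=\langle a,b\rangle$, then $a\neq b$, and $\sigma(a)=\sigma(b)$ if both $a,b$ are below the length of $\sigma$. Here $y(0)$ is the witness.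

**Theorem 2.** Let $H:\omega^\omega\to\omega^\omega$ be Borel (e.g. $H(g)=g'$), and let $h$ be a partial function. There is a partial $f$ with $h\le f$ such that, for every partial $q$,
$$\big(q\le H(g)\text{ for every }g\in\mathrm{Ext}(f)\big)\ \Longrightarrow\ q\le f.\tag{4}$$
Consequently, if $J$ is merely order-preserving ($f\le g\Rightarrow J(f)\le J(g)$) and $J(g)\le H(g)$ for all total $g$, with no uniformity at all, then $J(f)\le f$. In particular no monotone conservative operator is strict, uniform or not. For $H(g)=g'$, $f$ is a greatest lower bound of $\{g':g\in\mathrm{Ext}(f)\}$ in the subTuring degrees.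

The map $g\mapsto g'$ is indeed Borel: for each $e$ the set of $g$ such that $\Phi_e[g](e)$ halts is open.

*Proof.*

**Step 1: build $f$.** The aim is an $f$ that stores the agreed values of every family in the list. Fix $c\in\omega^\omega$ such that the graph of $H$ is $\Sigma^1_1(c)$, and let $(P_p)_{p\in\omega}$ list all $\Sigma^1_1(c)$ subsets of $\omega^\omega$. Let $f_0=\{(2n+1,h(n)):n\in\mathrm{dom}(h)\}$, take unions at limits, and let $f_{\alpha+1}$ be $f_\alpha$ together with all pairs $(2\langle p,e\rangle,k)$ such that
$$2\langle p,e\rangle\notin\mathrm{dom}(f_\alpha),\quad P_p\cap\mathrm{Ext}(f_\alpha)\neq\emptyset,\quad \Phi_e[H(g)](e)=k\text{ for all }g\in P_p\cap\mathrm{Ext}(f_\alpha).\tag{5}$$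
By the nonemptiness condition $k$ is unique, and values are added only at places not yet in the domain, so each $f_\alpha$ is a partial function. The sequence increases by construction. (Lemma 1 is not used: because of the nonemptiness condition, the step is not a $\subseteq$-monotone map of $f_\alpha$ in any obvious way.) As in the proof of Lemma 1, countability of $\omega\times\omega$ gives $\gamma$ with $f_\gamma=f_{\gamma+1}$. Put $f=f_\gamma$. Only even places are ever added, and $f(2n+1)=h(n)$ for $n\in\mathrm{dom}(h)$, so $h\le f$.

**Step 2: stored values are correct at the end.** Here we check that a value stored at an early stage, when there were more extensions, is still the right one.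

**Claim.** If $P_p\cap\mathrm{Ext}(f)\ne\emptyset$ and $\Phi_e[H(g)](e)=k$ for all $g\in P_p\cap\mathrm{Ext}(f)$, then $f(2\langle p,e\rangle)=k$.

If $2\langle p,e\rangle\notin\mathrm{dom}(f)$, then (5) holds at $\alpha=\gamma$, so $f_{\gamma+1}\ne f_\gamma$, a contradiction. So $f(2\langle p,e\rangle)$ has a value $k_0$. The place is even, so the value was added in passing from some $f_\alpha$ to $f_{\alpha+1}$ with $\alpha<\gamma$, and $\Phi_e[H(g)](e)=k_0$ for all $g\in P_p\cap\mathrm{Ext}(f_\alpha)$. This set contains $P_p\cap\mathrm{Ext}(f)\ne\emptyset$. Any $g$ in the latter set shows $k_0=k$.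

**Step 3: no index computes $q$ on a whole family.** We prove (4) by contraposition. Let $q\not\le f$. Then:

if $P$ is $\Sigma^1_1(c)$, $P\cap\mathrm{Ext}(f)\ne\emptyset$ and $e\in\omega$, then there are $g\in P\cap\mathrm{Ext}(f)$ and $n\in\mathrm{dom}(q)$ such that
$$\Phi_e[H(g)](n)=q(n)\ \text{ fails}.\tag{6}$$

Suppose not, and let $P=P_p$. Then for all $n\in\mathrm{dom}(q)$ and all $g\in P_p\cap\mathrm{Ext}(f)$ we have $\Phi_{r_e(n)}[H(g)](r_e(n))=\Phi_e[H(g)](n)=q(n)$. By the Claim, $f(2\langle p,r_e(n)\rangle)=q(n)$ for all $n\in\mathrm{dom}(q)$. So $q\le f$ by the program "on $n$, query $2\langle p,r_e(n)\rangle$ and output the answer", a contradiction.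

**Step 4: construct $g\in\mathrm{Ext}(f)$ with $q\not\le H(g)$.** At stage $e$ we make sure that index $e$ fails, while keeping alive the witnesses for the earlier failures. Before stage $e$ we have a string $\sigma^e\in\omega^e$ and, for each $j<e$, a number $n_j\in\mathrm{dom}(q)$, a string $\tau^e_j\in\omega^e$, and a $c$-computable tree $T_j$ with
$$Q_j:=\{g:\text{not }\Phi_j[H(g)](n_j)=q(n_j)\}=\{g:\exists y\,(g,y)\in[T_j]\},$$
such that the set
$$P^e:=\{g\supset\sigma^e:\ \forall j<e\ \exists y\supset\tau^e_j\ (g,y)\in[T_j]\}$$
meets $\mathrm{Ext}(f)$. For $e=0$ the string $\sigma^0$ is empty, there is no $j$, and $P^0=\omega^\omega$. Each $P^e$ is $\Sigma^1_1(c)$, being a finite intersection of such sets.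

At stage $e$, apply (6) to $P=P^e$ and the index $e$. We get $g^e\in P^e\cap\mathrm{Ext}(f)$ and $n_e\in\mathrm{dom}(q)$ with $g^e\in Q_e$. The set $Q_e$ is $\Sigma^1_1(c)$: we have $g\in Q_e$ if and only if $\exists z\,[H(g)=z\wedge\neg(\Phi_e[z](n_e)=q(n_e))]$, where $H(g)=z$ is $\Sigma^1_1(c)$ and the last clause is $\Pi^0_1$ in the total function $z$ (here $n_e$ and $q(n_e)$ are just two numbers). So there is a $c$-computable tree $T_e$ for $Q_e$. Since $g^e\in P^e$, choose for each $j<e$ some $y_j\supset\tau^e_j$ with $(g^e,y_j)\in[T_j]$. Choose also $y_e$ with $(g^e,y_e)\in[T_e]$. Put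
$$\sigma^{e+1}=g^e{\restriction}(e+1),\qquad \tau^{e+1}_j=y_j{\restriction}(e+1)\quad(j\le e).$$
These extend $\sigma^e$ and $\tau^e_j$ ($j<e$), because $g^e\supset\sigma^e$ and $y_j\supset\tau^e_j$. The function $g^e$ lies in $P^{e+1}\cap\mathrm{Ext}(f)$, as the $y_j$ witness. So the invariant holds for $e+1$.

**Step 5: verify.** Let $g=\bigcup_e\sigma^e$ and $Y_j=\bigcup_{e>j}\tau^e_j$. For $e>j$, the pair $(\sigma^e,\tau^e_j)$ is an initial segment of an element of $[T_j]$, so it lies in $T_j$. Hence $(g,Y_j)\in[T_j]$ and $g\in Q_j$ for every $j$. If $n\in\mathrm{dom}(f)$, then $g(n)=\sigma^{n+1}(n)=g^n(n)=f(n)$, since $g^n\supseteq f$. So $g\in\mathrm{Ext}(f)$. For every $e$, $\Phi_e[H(g)](n_e)=q(n_e)$ fails, with $n_e\in\mathrm{dom}(q)$. So $q\not\le H(g)$, and (4) is proved.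

**Step 6: the consequences.** Let $J$ be order-preserving with $J(g)\le H(g)$ for all total $g$. For $g\in\mathrm{Ext}(f)$ we have $f\le g$, so $J(f)\le J(g)\le H(g)$. Now (4) with $q=J(f)$ gives $J(f)\le f$. If $J$ is monotone and conservative, take $H(g)=g'$: then $J(f)\le f$, so $J$ is not strict. Finally, for $H(g)=g'$ and $g\in\mathrm{Ext}(f)$ we have $f\le g\le g'$, so $f$ is a lower bound of $\{g':g\in\mathrm{Ext}(f)\}$, and (4) says that every lower bound $q$ satisfies $q\le f$. ∎

## 7. Names instead of extensions: the greatest operator in the class

By (3), every $J$ in the class satisfies $J(f)\le M(f)$ for all $f$. Is $M$ itself in the class? We computed $M(f)\equiv f'$ for total $f$. But $M$ is not monotone for $\le$. For $\theta$ of Example 2 we have $\theta\le\emptyset$ and $M(\emptyset)\equiv z'$. On the other hand $z'\le g$ via one index for all $g\in\mathrm{Ext}(\theta)$, so by Fact 5(b) $z''\le g'$ via one index $b$, hence $M(\theta)(r_b(n))=z''(n)$. So $M(\theta)\ge z''$, and $M(\theta)\not\le M(\emptyset)$.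

The trouble is that from $f\subseteq\Phi_d[h]$ and $g\in\mathrm{Ext}(h)$ we get only the partial extension $\Phi_d[g]$ of $f$. The cure is to let total functions name partial ones.

For total $p$ let $\psi_p(n)=m$ if and only if, for the least $s$ such that $p(s)$ has the form $\langle n,m'\rangle+1$, that $m'$ equals $m$. If no such $s$ exists, $\psi_p(n)$ is undefined. So $p$ lists pairs, with $0$ meaning "nothing now", and the first value listed for $n$ counts. For example $\psi_z=\emptyset$. Every partial $f$ is some $\psi_p$: with a bijective pairing, let $p(\langle n,m\rangle)=\langle n,m\rangle+1$ if $f(n)=m$, and $p(\langle n,m\rangle)=0$ otherwise. Let $N(f)=\{p:f\subseteq\psi_p\}$, which is therefore nonempty, and define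
$$\mathbb J(f)(e)=k\iff\Phi_e[p'](e)=k\ \text{ for all }p\in N(f).\tag{7}$$
Since $N(f)\neq\emptyset$, this is a partial function.

**Theorem 3.**

1. $\mathbb J$ is uniformly inflationary, uniformly monotone and uniformly conservative. It is the greatest such operator: for each such $J$ there is one index witnessing $J(f)\le\mathbb J(f)$ for all $f$. Hence $J(f)\le f$ holds for all such $J$ if and only if $\mathbb J(f)\le f$.
2. $\mathbb J$ has a $\subseteq$-least fixed point $f_\infty=\mathbb J(f_\infty)$, and $f_\infty\le h$ for every $h$ with $\mathbb J(h)\le h$. So $f_\infty$ has the least subTuring degree among those fixed by all operators in the class. In particular $h<\mathbb J(h)$ whenever $f_\infty\not\le h$.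

*Proof.*

**Step 1: $\mathbb J$ is uniformly inflationary.** We find a position of $\mathbb J(f)$ that shows $f(n)$. From $p'$ one computes $p$ by Fact 5(a), hence $\psi_p(n)$ by search. So by Fact 4 there is a computable $r$ with $\Phi_{r(n)}[p'](r(n))=\psi_p(n)$ for all total $p$ (both sides undefined together). If $n\in\mathrm{dom}(f)$, then $\psi_p(n)=f(n)$ for all $p\in N(f)$, so $\mathbb J(f)(r(n))=f(n)$.

**Step 2: $\mathbb J$ is uniformly monotone.** We translate names for extensions of $h$ into names for extensions of $f$. Let $f\subseteq\Phi_d[h]$. For total $p$, by the $p$-computation of $\Phi_d[\psi_p](n)$ we mean the run of $\Phi_d$ on $n$ in which a query $x$ is answered by searching for the least $s$ such that $p(s)$ has the form $\langle x,m'\rangle+1$. It halts exactly when $\Phi_d[\psi_p](n)$ does, with the same output. Let $Q_d(p)$ be the total function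
$$Q_d(p)(\langle n,t\rangle)=\begin{cases}\langle n,m\rangle+1&\text{if this computation halts within $t$ steps with output $m$,}\\0&\text{otherwise.}\end{cases}$$
For each $n$ only one $m$ can ever be listed, so $\psi_{Q_d(p)}=\Phi_d[\psi_p]$. If $p\in N(h)$, then $f\subseteq\Phi_d[h]\subseteq\Phi_d[\psi_p]=\psi_{Q_d(p)}$ by Fact 1, so $Q_d(p)\in N(f)$.

The function $Q_d(p)$ is computed from $p$ by an index computable from $d$, so by Fact 5(b) $Q_d(p)'\le p'$ via an index computable from $d$. So there is a computable $s$ with $\Phi_{s(d,e)}[p'](s(d,e))=\Phi_e[Q_d(p)'](e)$ for all total $p$. If $\mathbb J(f)(e)=k$ and $p\in N(h)$, then $Q_d(p)\in N(f)$, so $\Phi_e[Q_d(p)'](e)=k$. Hence $\mathbb J(h)(s(d,e))=k$. Let $d^*$ be an index of "on $e$, query $s(d,e)$ and output the answer". This is computable from $d$, and $\mathbb J(f)\le\mathbb J(h)$ via $d^*$.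

**Step 3: $\mathbb J$ is uniformly conservative.** Let $f$ be total. For $\mathbb J(f)\le f'$ we use one good name. Put $p_f(n)=\langle n,f(n)\rangle+1$. Then $\psi_{p_f}=f$, so $p_f\in N(f)$, and $p_f\le f$ via a fixed index, so $p_f'\le f'$ via a fixed index by Fact 5(b). Since $\mathbb J(f)(e)=\Phi_e[p_f'](e)$ whenever $\mathbb J(f)(e)$ is defined, $\mathbb J(f)\le f'$ via a fixed index. For the converse, let $p\in N(f)$. Then $\psi_p=f$, because $f$ is total. So $f\le p$, and therefore $f'\le p'$, via fixed indices. If $b$ is the last index, then $\Phi_{r_b(n)}[p'](r_b(n))=f'(n)$ for all $p\in N(f)$, so $\mathbb J(f)(r_b(n))=f'(n)$.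

**Step 4: $\mathbb J$ is the greatest operator in the class.** This is Step 2 of Theorem 1 with names in place of extensions. There is a fixed $d$ with $\Phi_d[p]=\psi_p$ for all total $p$. Let $J$ be in the class. For $p\in N(f)$ we have $f\le p$ via $d$, so $J(f)\le J(p)$ via $d^*$ (the function $d\mapsto d^*$ of $J$), and $J(p)\le p'$ via a fixed $c$. Put $b=\mathrm{comp}(d^*,c)$. For $n\in\mathrm{dom}(J(f))$ and all $p\in N(f)$ we have $\Phi_{r_b(n)}[p'](r_b(n))=\Phi_b[p'](n)=J(f)(n)$. So $\mathbb J(f)(r_b(n))=J(f)(n)$, and $J(f)\le\mathbb J(f)$ via "query $r_b(n)$", an index that does not depend on $f$. Consequently $\mathbb J(f)\le f$ implies $J(f)\le f$ for all $J$ in the class. The converse holds because $\mathbb J$ is in the class. This proves part 1.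

**Step 5: the least fixed point.** If $f_1\subseteq f_2$, then $N(f_2)\subseteq N(f_1)$, hence $\mathbb J(f_1)\subseteq\mathbb J(f_2)$. So Lemma 1 gives the $\subseteq$-least fixed point $f_\infty$, as the last of the stages $f_\alpha$ of its proof.

**Step 6: $f_\infty\le h$ whenever $\mathbb J(h)\le h$.** We want to reduce every stage $f_\alpha$ to $h$, but if the index changed with $\alpha$ we would be lost at limits. So we look for one index that works at all stages. Let $\mathbb J(h)\le h$ via $c$, and let $d\mapsto d^*$ be the function of Step 2. Since $d\mapsto\mathrm{comp}(d^*,c)$ is computable, the recursion theorem gives $d$ with $\Phi_d[X]=\Phi_{\mathrm{comp}(d^*,c)}[X]$ for all $X$. We claim $f_\alpha\subseteq\Phi_d[h]$ for all $\alpha$. For $\alpha=0$ this is trivial. At limits it is clear, as a union of subsets of $\Phi_d[h]$ is a subset of $\Phi_d[h]$. If $f_\alpha\le h$ via $d$, then $f_{\alpha+1}=\mathbb J(f_\alpha)\le\mathbb J(h)$ via $d^*$, so $f_{\alpha+1}\le h$ via $\mathrm{comp}(d^*,c)$ by Fact 2, hence via $d$ by the choice of $d$. Thus $f_\infty\le h$.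

**Step 7: the remaining statements of part 2.** By part 1 and inflation, $h$ satisfies $J(h)\equiv h$ for all $J$ in the class if and only if $\mathbb J(h)\le h$. This holds for $h=f_\infty$, and by Step 6 it implies $f_\infty\le h$. So $f_\infty$ has the least such degree. If $f_\infty\not\le h$, then $\mathbb J(h)\not\le h$ by Step 6, and $h\le\mathbb J(h)$ by inflation, so $h<\mathbb J(h)$. ∎

## 8. Countable families of witnesses and the hyperarithmetical range

By the background in Section 3, a partial $f$ with $J(f)\equiv f$ for some $J$ in the class has no total hyperarithmetical extension. How close to hyperarithmetical can a total extension of a fixed point be?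

Recall that $\omega_1^{X}$ is the least ordinal that is not the order type of an $X$-computable well-ordering of a subset of $\omega$, that $\omega_1^{CK}$ is the case of computable $X$, and that $Y\le_T X$ implies $\omega_1^{CK}\le\omega_1^Y\le\omega_1^X$. Kleene's $\mathcal O$ is the set of notations for computable ordinals. Every hyperarithmetical $g$ satisfies $\omega_1^g=\omega_1^{CK}$ and $g\le_T\mathcal O$, so the ranges in the next theorem contain the hyperarithmetical one. A set $\mathcal C$ of total functions is a basis for the nonempty $\Sigma^1_1$ classes if every nonempty $\Sigma^1_1$ class has a member in $\mathcal C$. By the Gandy basis theorem (Sacks, *Higher Recursion Theory*, Ch. III) the functions $X$ with $\omega_1^X=\omega_1^{CK}$ form such a basis, and by the Kleene basis theorem (same source) so do the functions $X\le_T\mathcal O$.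

**Theorem 4.** There is a partial $f$ with $J(f)\equiv f$ for all uniformly inflationary, uniformly monotone, uniformly conservative $J$, such that $f$ extends to a total $g$ with $\omega_1^{g}=\omega_1^{CK}$. Likewise there is such an $f$ that extends to a total $g\le_T\mathcal O$. More generally, if $\mathcal C$ is a basis for the nonempty $\Sigma^1_1$ classes and is closed downward under $\le_T$, then there is such an $f$ extending to a total member of $\mathcal C$.

By the background, such a $g$ is never hyperarithmetical. So the range "$f$ extends to a total hyperarithmetical function" in the background cannot be replaced, for any single $J$, by "$f$ extends to a total $g$ with $\omega_1^g=\omega_1^{CK}$" or by "$f$ extends to a total $g\le_T\mathcal O$".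

To use a basis theorem we need the fixed points to come from a $\Sigma^1_1$ class. The equation $f=M(f)$ quantifies over all total extensions of $f$, and from this form we cannot read off such a class. Two observations help. First, the argument needs only $M(f)\subseteq f$. Second, for each $e\notin\mathrm{dom}(M(f))$ at most two extensions suffice to show that there is no agreement at $e$, so countably many extensions carry all the disagreement.

Accordingly consider sequences $S=(g_j)_{j\in\omega}$ of total functions, coded as one function by $S(\langle j,n\rangle)=g_j(n)$, that satisfy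
$$\forall i,e,k\ \big[\,(\forall j\ \Phi_e[g_j'](e)=k)\rightarrow g_i(e)=k\,\big].\tag{8}$$
In words: whatever the jumps of all members agree on at $e$ must be the value at $e$ of every member. A constant sequence $g_j=g$ cannot satisfy this, for then $\Phi_e[g'](e)=k$ would imply $g(e)=k$, so $g'(n)=\Phi_{r_i(n)}[g'](r_i(n))=g(r_i(n))$ and $g'\le g$.

*Proof of Theorem 4.*

**Step 1: condition (8) is arithmetical in $S$.** The statement $\Phi_e[g_j'](e)=k$ says that there is a finite halting computation with output $k$ all of whose oracle answers are correct for $g_j'$. That an answer $1$ or $0$ is correct is a $\Sigma^0_1$ or $\Pi^0_1$ statement about $g_j$. All other quantifiers in (8) range over numbers.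

**Step 2: condition (8) is satisfiable.** The members of $S$ will be extensions of a fixed point that witness all disagreements. Let $M$ be as in (1), and let $f_*=M(f_*)$ by Lemma 1. For $e\notin\mathrm{dom}(f_*)=\mathrm{dom}(M(f_*))$, not all $g\in\mathrm{Ext}(f_*)$ give the same value $\Phi_e[g'](e)$. So we can choose $g_{2e},g_{2e+1}\in\mathrm{Ext}(f_*)$ such that either $\Phi_e[g_{2e}'](e)$ diverges, or $\Phi_e[g_{2e}'](e)$ and $\Phi_e[g_{2e+1}'](e)$ halt with different values. For $e\in\mathrm{dom}(f_*)$ let $g_{2e},g_{2e+1}\in\mathrm{Ext}(f_*)$ be arbitrary.

Suppose $\Phi_e[g_j'](e)=k$ for all $j$. Then $e\in\mathrm{dom}(f_*)$, by the choice of $g_{2e},g_{2e+1}$. So $e\in\mathrm{dom}(M(f_*))$, and as $g_0\in\mathrm{Ext}(f_*)$, $f_*(e)=M(f_*)(e)=\Phi_e[g_0'](e)=k$. Hence $g_i(e)=k$ for all $i$, since $g_i\supseteq f_*$. So (8) holds.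

**Step 3: any solution of (8) yields a fixed point.** Now forget $f_*$. Given any $S=(g_j)$ with (8), let
$$f_S(e)=k\iff\Phi_e[g_j'](e)=k\ \text{ for all }j.$$
By (8), $f_S\subseteq g_i$, that is, $g_i\in\mathrm{Ext}(f_S)$, for every $i$. So if $M(f_S)(e)=k$, then in particular $\Phi_e[g_j'](e)=k$ for all $j$, that is, $f_S(e)=k$. Thus $M(f_S)\subseteq f_S$. By the proof of Corollary 1 every $J$ in the class is uniformly $H$-bounded for $H(g)=g'$, so (3) gives $J(f)\le M(f)$ for every partial $f$. With inflation,
$$J(f_S)\le M(f_S)\le f_S\le J(f_S).$$
Moreover $f_S\subseteq g_0\le_T S$.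

**Step 4: choose $S$ in a basis.** By Steps 1 and 2, the solutions of (8) form a nonempty arithmetical, hence $\Sigma^1_1$, class. If $\mathcal C$ is a basis for the nonempty $\Sigma^1_1$ classes and is closed downward under $\le_T$, take a solution $S\in\mathcal C$. Then $g_0\le_T S$ lies in $\mathcal C$, $f_S\subseteq g_0$, and $f_S$ is as required by Step 3. By the Gandy basis theorem there is a solution with $\omega_1^S=\omega_1^{CK}$, and then $\omega_1^{CK}\le\omega_1^{g_0}\le\omega_1^S=\omega_1^{CK}$. By the Kleene basis theorem there is a solution $S\le_T\mathcal O$, and then $g_0\le_T\mathcal O$. ∎
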